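\title{Densely defined meromorphic functions of several variables and differentially closed fields}

\begin{abstract}
Let $\mathcal K_m$ be the ring of meromorphic functions defined on dense open subsets of $\mathbb C^m$, two functions being identified when they agree on a dense open set. Its quotients by maximal ideals are fields of characteristic $0$ with $m$ commuting derivations. We prove that for every $m\ge 1$ each of these quotients is differentially closed, that is, a model of $m$-$\mathsf{DCF}_0$. Moreover, each quotient is saturated of cardinality $2^{\aleph_0}$, so all of them are isomorphic. The main tool is an analytic embedding theorem for finitely generated extensions of countable differential fields of meromorphic functions, which we prove by induction on $m$ from the Cauchy--Kovalevskaya theorem.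
\end{abstract}

\section{Introduction}\label{sec:intro}

A field with commuting derivations is \emph{differentially closed} if every finite system of algebraic differential equations and inequations over it that can be solved in some extension can be solved in the field itself. It is natural to look for such a field among fields of functions. The first candidate, the field of meromorphic functions on a connected open set $V\subseteq\mathbb C$, fails: for $p\in V$ the equation $y^2=z-p$ has no solution because $z-p$ vanishes to odd order at $p$, and $y'=1/(z-p)$ has none because the derivative of a meromorphic function has residue $0$. Both equations become solvable once a ray starting at $p$ is removed from the plane. So one should let the domain shrink, depending on the function. If arbitrary shrinking is allowed, two functions may have disjoint domains and cannot be added. If only \emph{dense} open domains are allowed, the difficulty disappears, since the intersection of two dense open sets is dense and open.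

Fix $m\ge1$. Let $\mathcal K=\mathcal K_m$ be the ring of meromorphic functions whose domain is a dense open subset of $\mathbb C^m$, not necessarily connected, where $f$ and $g$ are identified if $f|_U=g|_U$ for some dense open $U\subseteq\mathbb C^m$. The partial derivatives $\partial_i=\partial/\partial z_i$ make $\mathcal K$ a ring with $m$ commuting derivations. It is far from a field: the function equal to $1$ for $\operatorname{Im}z_1>0$ and to $0$ for $\operatorname{Im}z_1<0$ is an idempotent. However, every ideal of $\mathcal K$ is closed under the derivations (Lemma~\ref{lem:ZN}), so for every maximal ideal $\mathfrak m$ the quotient $\mathcal K/\mathfrak m$ is a field of characteristic $0$ with $m$ commuting derivations. Its complete first-order theory, in the language of rings expanded by $m$ derivation symbols, does not depend on $\mathfrak m$; it is called the \emph{Cohen generic theory} of the sheaf of meromorphic functions on $\mathbb C^m$. We shall not use this independence, which follows again from Theorem~\ref{thm:A}.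

Let $m$-$\mathsf{DCF}_0$ be the theory of differentially closed fields of characteristic $0$ with $m$ commuting derivations, that is, the model companion, described by McGrail \cite{McGrail}, of the theory of fields of characteristic $0$ with $m$ commuting derivations. For $m=1$ it is known that every quotient $\mathcal K_1/\mathfrak m$ is differentially closed, so the Cohen generic theory of the sheaf of meromorphic functions on $\mathbb C$ is $\mathsf{DCF}_0$. The question we answer comes from Hanson \cite{Hanson}: \emph{for $m\ge2$, is $m$-$\mathsf{DCF}_0$ the Cohen generic theory of the sheaf of meromorphic functions on $\mathbb C^m$?} The answer is yes.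

\begin{theorem}\label{thm:A}
For every $m\ge1$ and every maximal ideal $\mathfrak m$ of $\mathcal K_m$, the field $\mathcal K_m/\mathfrak m$ is a model of $m$-$\mathsf{DCF}_0$. Since $m$-$\mathsf{DCF}_0$ is complete, it is the Cohen generic theory of the sheaf of meromorphic functions on $\mathbb C^m$.
\end{theorem}

The reason to expect this is that gluing in $\mathcal K$ costs nothing. Holomorphic functions given on pairwise disjoint open sets with dense union define an element of $\mathcal K$, with no compatibility condition. To solve a system it is therefore enough to solve it on \emph{some} open subset of \emph{every} open set on which it is consistent. This turns the question into a local one: does a system of algebraic partial differential equations and inequations with holomorphic coefficients, solvable in some abstract differential field, have a holomorphic solution on some small open set? For $m=1$ this is governed by the existence theorem for holomorphic ordinary differential equations. For $m\ge2$ the system may be overdetermined, while the Cauchy--Kovalevskaya theorem solves only determined systems of a special shape. The following embedding theorem, in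 the style of Seidenberg, settles the local question; we prove it in full. Here $\mathcal O(V)$ and $\operatorname{Mer}(V)$ are the rings of holomorphic and of meromorphic functions on $V$, a $\Delta$-field is a field of characteristic $0$ with $m$ commuting derivations, and for $m=0$ the space $\mathbb C^0$ is a point and $\mathcal O=\operatorname{Mer}=\mathbb C$.

\begin{theorem}\label{thm:B}
Let $m\ge0$ and let $V\subseteq\mathbb C^m$ be nonempty, connected and open. Let $R\subseteq\mathcal O(V)$ be a countable $\mathbb Q$-subalgebra closed under $\partial_1,\dots,\partial_m$, let $F=\operatorname{Frac}(R)\subseteq\operatorname{Mer}(V)$, and let $L\supseteq F$ be a finitely generated $\Delta$-field extension. Then there are a nonempty connected open set $W\subseteq V$ and a $\Delta$-embedding $L\to\operatorname{Mer}(W)$ extending the restriction map $F\to\operatorname{Mer}(W)$. Given finitely many elements of $L$, one can choose $W$ so that their images are holomorphic on $W$.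
\end{theorem}

Free gluing gives more than Theorem~\ref{thm:A}: one can also glue solutions of longer and longer finite parts of an infinite system. This leads to the following strengthening, proved in $\mathsf{ZFC}$.

\begin{theorem}\label{thm:C}
For every $m\ge1$ and every maximal ideal $\mathfrak m$ of $\mathcal K_m$, the field $\mathcal K_m/\mathfrak m$ is a saturated model of $m$-$\mathsf{DCF}_0$ of cardinality $2^{\aleph_0}$. Hence $\mathcal K_m/\mathfrak m\cong\mathcal K_m/\mathfrak m'$ as differential fields for all maximal ideals $\mathfrak m,\mathfrak m'$.
\end{theorem}

Section~\ref{sec:facts} recalls the facts we use. Section~\ref{sec:ring} shows that $\mathcal K/\mathfrak m$ behaves like an ultraproduct of fields $\operatorname{Mer}(U)$, and Section~\ref{sec:A} derives Theorem~\ref{thm:A} from Theorem~\ref{thm:B}. Section~\ref{sec:B} proves Theorem~\ref{thm:B} and shows that its finiteness hypothesis is needed. Section~\ref{sec:C} proves Theorem~\ref{thm:C}.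

\section{Conventions and standard facts}\label{sec:facts}

\subsection*{Differential algebra}
Rings are commutative with $1$, and $\mathbb N=\{0,1,2,\dots\}$. Let $\Delta=\{\delta_1,\dots,\delta_m\}$. A \emph{$\Delta$-ring} is a ring with $m$ commuting derivations $\delta_1,\dots,\delta_m$, and a $\Delta$-homomorphism is a ring homomorphism commuting with them. On functions, $\delta_i=\partial_i$. For $\alpha\in\mathbb N^m$ put $|\alpha|=\sum_i\alpha_i$ and $\delta^\alpha=\delta_1^{\alpha_1}\cdots\delta_m^{\alpha_m}$; let $\epsilon_j\in\mathbb N^m$ be the $j$th unit vector.

For a $\Delta$-ring $R$, the ring of \emph{differential polynomials} $R\{Y_1,\dots,Y_r\}$ is the polynomial ring over $R$ in the variables $\delta^\alpha Y_l$, with $\delta_i(\delta^\alpha Y_l)=\delta^{\alpha+\epsilon_i}Y_l$. If $y=(y_1,\dots,y_r)$ lies in a $\Delta$-ring extension of $R$, then $P\mapsto P(y)$ is the $\Delta$-homomorphism over $R$ with $Y_l\mapsto y_l$, and $R\{y\}$ is its image. If $F\subseteq L$ are $\Delta$-fields and $y$ lies in $L$, then $F\langle y\rangle=\operatorname{Frac}F\{y\}$ is the $\Delta$-field generated by $y$ over $F$. The tuple $y$ is \emph{differentially independent}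 over $F$ if $P(y)\ne0$ for all nonzero $P\in F\{Y_1,\dots,Y_r\}$, and a single element is \emph{differentially algebraic} over $F$ if it is not differentially independent. The \emph{order} of $P\in F\{Y\}\setminus F$ is the largest $|\alpha|$ such that $\delta^\alpha Y$ occurs in $P$. We write $\Delta'=\{\delta_1,\dots,\delta_{m-1}\}$, and a subscript $\Delta'$ means that only these derivations are used.

\subsection*{Analysis}
Let $V\subseteq\mathbb C^m$ be open, connected and nonempty. A holomorphic function on $V$ that vanishes on a nonempty open subset vanishes identically (the identity theorem); so the zero set of a nonzero $h\in\mathcal O(V)$ is closed and nowhere dense. A meromorphic function is locally a quotient $g/h$ of holomorphic functions with $h\not\equiv0$; it is holomorphic off a closed nowhere dense set. The ring $\operatorname{Mer}(V)$ is a $\Delta$-field, and restriction $\operatorname{Mer}(V)\to\operatorname{Mer}(W)$ to a nonempty connected open $W\subseteq V$ is a $\Delta$-embedding. Points of $\mathbb C^m$ are written $z=(z',z_m)$ with $z'\in\mathbb C^{m-1}$.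

\medskip\noindent\textbf{Cauchy--Kovalevskaya theorem} (first-order quasilinear form; see \cite[Ch.~1]{Folland}). \emph{Let $\Psi_0$ be a column of length $N$ and $\Psi_1,\dots,\Psi_{m-1}$ be $N\times N$ matrices of functions holomorphic near a point $(z_0',c,u_0)\in\mathbb C^{m-1}\times\mathbb C\times\mathbb C^N$. Let $b$ be a $\mathbb C^N$-valued function holomorphic near $z_0'$ with $b(z_0')=u_0$. Then the problem}
\[
\partial_mu=\Psi_0(z,u)+\sum_{j<m}\Psi_j(z,u)\,\partial_ju,\qquad u(z',c)=b(z'),
\]
\emph{has a holomorphic solution $u$ near $(z_0',c)$.}

\subsection*{Model theory}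
We use the language of rings with $m$ derivation symbols. In $\Delta$-rings every atomic formula is equivalent to an equation $P(x)=0$ with $P\in\mathbb Z\{x\}$, so a quantifier-free formula is a Boolean combination of such equations. If $\iota:M\to M'$ is a $\Delta$-embedding and $\theta$ is quantifier-free, then $M\models\theta(g)$ if and only if $M'\models\theta(\iota g)$. A $\Delta$-field $k$ is \emph{existentially closed} if for every quantifier-free $\psi(x,y)$ and every tuple $g$ in $k$, whenever some $\Delta$-field $M\supseteq k$ satisfies $\exists y\,\psi(g,y)$, so does $k$. By \cite{McGrail}, $m$-$\mathsf{DCF}_0$ is the model companion of the theory of $\Delta$-fields and has quantifier elimination. We use this in the following form.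
\begin{itemize}
\item[(M1)] Every $\Delta$-field embeds in a model of $m$-$\mathsf{DCF}_0$.
\item[(M2)] Every formula is equivalent modulo $m$-$\mathsf{DCF}_0$ to a quantifier-free formula.
\item[(M3)] The models of $m$-$\mathsf{DCF}_0$ are exactly the existentially closed $\Delta$-fields. This holds for the model companion of any inductive theory, that is, one whose models are closed under unions of chains \cite[\S3.5]{ChangKeisler}.
\item[(M4)] $m$-$\mathsf{DCF}_0$ is complete. Indeed, by (M2) every sentence is equivalent to a quantifier-free one, whose truth is decided in $\mathbb Q$ with the zero derivations, a substructure of every model.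
\end{itemize}

\section{The ring $\mathcal K$ and the ultrafilter of a maximal ideal}\label{sec:ring}

After removing poles, every element of $\mathcal K$ is represented by a holomorphic function on a dense open set; we always use such representatives. A maximal ideal has to decide, for each idempotent, whether it becomes $0$ or $1$. We show that these decisions determine all quantifier-free statements about $\mathcal K/\mathfrak m$.

For $G\subseteq\mathbb C^m$ open let $\operatorname{ext}G=\mathbb C^m\setminus\overline G$. The set $G\cup\operatorname{ext}G$ is open and dense, since the boundary of an open set is nowhere dense. Let $\mathbf 1_G\in\mathcal K$ be equal to $1$ on $G$ and to $0$ on $\operatorname{ext}G$.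

\begin{lemma}\label{lem:idem}
Let $G,G'\subseteq\mathbb C^m$ be open.
\begin{itemize}
\item[(a)] If $G\subseteq G'$ is dense in $G'$, then $\mathbf 1_G=\mathbf 1_{G'}$.
\item[(b)] $\mathbf 1_G\mathbf 1_{G'}=\mathbf 1_{G\cap G'}$.
\item[(c)] If $G\cap G'=\emptyset$ and $G\cup G'$ is dense, then $\mathbf 1_G+\mathbf 1_{G'}=1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Here $\overline G=\overline{G'}$, so the two functions agree on $G\cup\operatorname{ext}G$. (b) A point of the dense open set $(G\cup\operatorname{ext}G)\cap(G'\cup\operatorname{ext}G')$ lies either in $G\cap G'$, where both sides are $1$, or in $\operatorname{ext}G\cup\operatorname{ext}G'\subseteq\operatorname{ext}(G\cap G')$, where both sides are $0$. (c) Disjoint open sets satisfy $G'\subseteq\operatorname{ext}G$ and $G\subseteq\operatorname{ext}G'$, so the sum is $1$ on $G\cup G'$.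
\end{proof}

Let $g\in\mathcal K$ and let $G$ be open. We say that $g$ \emph{vanishes on $G$} if a representative of $g$ is zero on a dense open subset of $G$. This does not depend on the representative, since two representatives agree on a dense open set. We say that $g$ is \emph{generically nonzero on $G$} if it vanishes on no nonempty open subset of $G$. Both properties are local in the following sense.
\begin{itemize}
\item[(L1)] Each of the two properties passes from $G$ to open subsets of $G$.
\item[(L2)] If open sets $D_n\subseteq G$ have union dense in $G$ and one of the two properties holds on every $D_n$, then it holds on $G$.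
\end{itemize}
For (L1), a dense open subset of $G$ meets an open $G'\subseteq G$ in a dense open subset of $G'$. For (L2), a union of dense open subsets of the $D_n$ is dense in $G$; and if $g$ vanishes on a nonempty open $\Omega\subseteq G$, then it vanishes on $\Omega\cap D_n$, which is nonempty for some $n$.

\begin{lemma}\label{lem:ZN}
Let $g\in\mathcal K$ be holomorphic on a dense open set $U$. Let $Z$ be the union of the components of $U$ on which $g\equiv0$ and let $N=U\setminus Z$. Then $g$ vanishes on $Z$ and is generically nonzero on $N$, we have $\mathbf 1_Zg=0$, and $\mathbf 1_N=gg^*$ for some $g^*\in\mathcal K$. Consequently every ideal of $\mathcal K$ is closed under $\partial_1,\dots,\partial_m$.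
\end{lemma}

\begin{proof}
By the identity theorem on each component of $N$, the function $g$ is generically nonzero on $N$ and $N_0=\{z\in N:g(z)\ne0\}$ is open and dense in $N$. The product $\mathbf 1_Zg$ is zero on $Z$ and on $N\subseteq\operatorname{ext}Z$. Let $g^*$ be $1/g$ on $N_0$ and $0$ on $Z$; then $gg^*$ and $\mathbf 1_N$ agree on the dense open set $N_0\cup Z$. Finally $\partial_ig$ is zero on $Z$, so $\partial_ig=\mathbf 1_N\,\partial_ig=(g^*\partial_ig)\,g$ lies in every ideal containing $g$.
\end{proof}

From now on $\mathfrak m$ is a fixed maximal ideal, $k=\mathcal K/\mathfrak m$, and $\bar g$ is the image of $g\in\mathcal K$ in $k$. Nonzero constants are units of $\mathcal K$, so $\mathbb C$ embeds in $k$, and $k$ is a $\Delta$-field for which $g\mapsto\bar g$ is a $\Delta$-homomorphism. Put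
\[
\mathcal U=\{G\subseteq\mathbb C^m\text{ open}:\mathbf 1_G\notin\mathfrak m\}.
\]
An idempotent of a field is $0$ or $1$, so $\overline{\mathbf 1_G}$ is $1$ for $G\in\mathcal U$ and $0$ otherwise. Lemma~\ref{lem:idem} now says that $\mathcal U$ behaves like an ultrafilter that ignores nowhere dense sets:
\begin{itemize}
\item[(U1)] $\emptyset\notin\mathcal U$; if $G\subseteq G'$ is dense in $G'$ and $G'\in\mathcal U$, then $G\in\mathcal U$.
\item[(U2)] $G\cap G'\in\mathcal U$ if and only if $G,G'\in\mathcal U$. So $\mathcal U$ is closed under finite intersections and under open supersets.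
\item[(U3)] If $G\cap G'=\emptyset$ and $G\cup G'$ is dense, then exactly one of $G,G'$ lies in $\mathcal U$.
\end{itemize}

\begin{lemma}\label{lem:zero}
Let $g\in\mathcal K$, and let $Z,N$ be as in Lemma~\ref{lem:ZN}. Then
\begin{itemize}
\item[(a)] $\bar g=0$ $\iff$ $Z\in\mathcal U$ $\iff$ $g$ vanishes on some $G\in\mathcal U$;
\item[(b)] $\bar g\ne0$ $\iff$ $N\in\mathcal U$ $\iff$ $g$ is generically nonzero on some $G\in\mathcal U$.
\end{itemize}
\end{lemma}

\begin{proof}
If $Z\in\mathcal U$, then $\bar g=\overline{\mathbf 1_Zg}=0$. If $N\in\mathcal U$, then $\bar g\,\overline{g^*}=1$. By (U3) exactly one of these cases occurs, which gives the first equivalence in (a) and in (b). If $Z\in\mathcal U$, take $G=Z$ in (a); if $N\in\mathcal U$, take $G=N$ in (b). Conversely, let $g$ vanish on $G\in\mathcal U$. If $N\in\mathcal U$, then $G\cap N\in\mathcal U$ is a nonempty open subset of $N$ on which $g$ vanishes, which is impossible; so $Z\in\mathcal U$. Let $g$ be generically nonzero on $G\in\mathcal U$. If $Z\in\mathcal U$, then $G\cap Z$ is a nonempty open subset of $G$ on which $g$ vanishes; so $N\in\mathcal U$.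
\end{proof}

Let $g\in\mathcal K^n$ be holomorphic on a dense open set $U$, and let $\theta(x)$ be quantifier-free. Let $G_\theta(g;U)$ be the union of those components $U_i$ of $U$ with $\operatorname{Mer}(U_i)\models\theta(g|_{U_i})$.

\begin{lemma}[Transfer]\label{lem:transfer}
$k\models\theta(\bar g)$ if and only if $G_\theta(g;U)\in\mathcal U$.
\end{lemma}

\begin{proof}
Induction on $\theta$. If $\theta$ is $P(x)=0$, then $P(g)$ is holomorphic on $U$, its image in $k$ is $P(\bar g)$, and $G_\theta(g;U)$ is the set $Z$ for $P(g)$; apply Lemma~\ref{lem:zero}(a). For conjunctions, $G_{\theta\wedge\theta'}=G_\theta\cap G_{\theta'}$ and (U2) applies. For negations, $G_{\neg\theta}$ and $G_\theta$ are disjoint open sets with union $U$, and (U3) applies.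
\end{proof}

\section{From local solutions to differential closedness}\label{sec:A}

We prove Theorem~\ref{thm:A} assuming Theorem~\ref{thm:B}. The hypothesis of existential closedness is that a system is solvable in an abstract extension of $k$, whereas Theorem~\ref{thm:B} needs solvability in an extension of a field of functions on an open set. There is no evident map between these fields. Quantifier elimination bridges the gap: it converts solvability into a quantifier-free condition on the coefficients, and such conditions are transported by Lemma~\ref{lem:transfer}.

\begin{proof}[Proof of Theorem~\ref{thm:A}]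
By (M3) and (M4) it suffices to show that $k$ is existentially closed. Let $\psi(x,y)$ be quantifier-free, let $g\in\mathcal K^n$ be holomorphic on a dense open set $U$, and let $M\supseteq k$ be a $\Delta$-field with $M\models\exists y\,\psi(\bar g,y)$. By (M2) there is a quantifier-free $\theta(x)$ equivalent to $\exists y\,\psi(x,y)$ modulo $m$-$\mathsf{DCF}_0$. Embed $M$ in a model $M^*$ by (M1). Then $M^*\models\exists y\,\psi(\bar g,y)$, so $M^*\models\theta(\bar g)$, so $k\models\theta(\bar g)$. By Lemma~\ref{lem:transfer}, $G=G_\theta(g;U)$ lies in $\mathcal U$.

\emph{Local solutions.} Call a nonempty connected open $W\subseteq G$ \emph{good} if there is a tuple $y_W$ in $\mathcal O(W)$ with $\operatorname{Mer}(W)\models\psi(g|_W,y_W)$. We claim that every nonempty connected open $V\subseteq G$ contains a good set. Such a $V$ lies in a component $U_i$ of $U$ with $\operatorname{Mer}(U_i)\models\theta(g|_{U_i})$, so $\operatorname{Mer}(V)\models\theta(g|_V)$. Embed $\operatorname{Mer}(V)$ in a model of $m$-$\mathsf{DCF}_0$; it satisfies $\theta(g|_V)$ and hence contains a tuple $y$ with $\psi(g|_V,y)$. Let $R=\mathbb Q\{g|_V\}\subseteq\mathcal O(V)$, a countable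 $\mathbb Q$-algebra closed under the $\partial_i$, let $F=\operatorname{Frac}R$ and $L=F\langle y\rangle$. Then $L\models\psi(g|_V,y)$. Theorem~\ref{thm:B} gives $W\subseteq V$ and a $\Delta$-embedding $\iota:L\to\operatorname{Mer}(W)$ with $\iota(g|_V)=g|_W$ and $y_W=\iota(y)$ holomorphic. So $W$ is good.

\emph{Gluing.} By Zorn's lemma there is a maximal family $\mathcal W$ of pairwise disjoint good sets. Its union $U'$ is dense in $G$: otherwise $G\setminus\overline{U'}$ contains a ball, and the ball contains a good set disjoint from all members of $\mathcal W$. Hence $U'\in\mathcal U$ by (U1). The set $U''=U'\cup(U\cap\operatorname{ext}G)\subseteq U$ is open and dense. Let $y$ be equal to $y_W$ on each $W\in\mathcal W$ and to $0$ on $U\cap\operatorname{ext}G$; this is a tuple in $\mathcal K$, holomorphic on $U''$. Each $W\in\mathcal W$ is connected and open, and its complement in $U''$ is open, so $W$ is a component of $U''$. Therefore $G_\psi((g,y);U'')\supseteq U'$, and this set lies in $\mathcal U$ by (U2). Lemma~\ref{lem:transfer} gives $k\models\psi(\bar g,\bar y)$.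
\end{proof}

\section{The analytic embedding theorem}\label{sec:B}

The proof of Theorem~\ref{thm:B} is by induction on $m$. We treat $z_m$ as time, forget $\delta_m$, and use the inductive hypothesis to embed $L$ in a field of functions on a hyperplane $z_m=c$. These functions serve as initial data for a system that expresses $\delta_m$ through the other derivations. The point is that all relations of $L$, however many, are carried by the initial data and persist in time.

\subsection{The method for $m=2$}\label{sub:examples}

\begin{example}\label{ex:model}
Let $V=\mathbb C^2$, $R=\mathbb Q[z_1,z_2]$, $F=\mathbb Q(z_1,z_2)$, and $L=F(y)$ with $y$ transcendental over $F$ and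
\[
\delta_1y=z_2y,\qquad\delta_2y=z_1y .
\]
The derivations commute, since $\delta_2\delta_1y=y+z_1z_2y=\delta_1\delta_2y$. There are two equations for one unknown, so the Cauchy--Kovalevskaya theorem does not apply to the system as it stands.

Fix a transcendental number $c$. The restriction $\rho(f)=f(\cdot,c)$ is injective on $R$, because $\sum_jz_1^jf_j(c)\equiv0$ forces $f_j(c)=0$, hence $f_j=0$, for all $j$. Regard $L$ as a $\delta_1$-field over $\rho(F)=\mathbb Q(c)(z_1)$. It is generated by $y$, subject to $\delta_1y=cy$. The map $\varphi$ extending $\rho$ with $\varphi(y)=b=e^{cz_1}$ is a $\delta_1$-embedding, as $e^{cz_1}$ is transcendental over $\mathbb C(z_1)$: in a relation $\sum_{j\le n}p_je^{jcz_1}=0$ with polynomials $p_j$, divide by $e^{ncz_1}$ and let $cz_1\to+\infty$ to get $p_n=0$. Now solve only the second equation,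
\[
\partial_2u=z_1u,\quad u(z_1,c)=b(z_1);\qquad\text{the solution is } u=e^{cz_1}e^{z_1(z_2-c)}=e^{z_1z_2}.
\]
The first equation holds as well, and one can see why without the formula. Put $r=\delta_1X-z_2X$, and differentiate $r$ in time using the rule $\delta_2X=z_1X$:
\[
\delta_1(z_1X)-X-z_2z_1X=z_1\,\delta_1X-z_1z_2X=z_1r .
\]
Thus all time derivatives of $r$ are multiples of $r$. They vanish at $y$, so they vanish at $b=\varphi(y)$, so all $\partial_2^n\,r(u)$ vanish on $z_2=c$, and $r(u)=0$ by Taylor's formula. Inequations are even simpler: if $f(y)\ne0$ in $L$, then $f(u)$ restricts on the line to $\varphi(f(y))\neq0$.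

Both choices matter. The initial value $b=1$ violates $\delta_1y=cy$ and gives $u=e^{z_1(z_2-c)}$, for which $\partial_1u\ne z_2u$. On the line $z_2=0$ the restriction kills $z_2$ and $e^{z_1z_2}-1$, so inequations can no longer be read off on the line.
\end{example}

In Example~\ref{ex:model} the time direction $z_2$ worked without preparation. In general two things can go wrong.

\begin{example}\label{ex:wave}
Let $L=\mathbb Q\langle y\rangle$, where $y,\delta_1^ny,\delta_2^ny$ $(n\ge1)$ are algebraically independent and $\delta_1\delta_2y=0$. Then $L$ is not finitely generated as a $\delta_1$-field: finitely many elements lie in a proper subfield generated by $y$, all $\delta_1^ny$, and finitely many $\delta_2^ny$, and this subfield is closed under $\delta_1$. So the inductive hypothesis does not apply. Define new derivations by $\delta_1=\tilde\delta_1+\tilde\delta_2$, $\delta_2=-\tilde\delta_1+\tilde\delta_2$. The relation becomes $\tilde\delta_2^2y=\tilde\delta_1^2y$, and $a=(y,\tilde\delta_1y,\tilde\delta_2y)$ satisfies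
\[
\tilde\delta_2a_1=a_3,\qquad\tilde\delta_2a_2=\tilde\delta_1a_3,\qquad\tilde\delta_2a_3=\tilde\delta_1a_2 .
\]
This system has Cauchy--Kovalevskaya form, and it shows that $a$ generates $L$ as a $\tilde\delta_1$-field.
\end{example}

\begin{example}\label{ex:heat}
If $\delta_2y=\delta_1^2y$, then $y$ does generate $\mathbb Q\langle y\rangle$ as a $\delta_1$-field, but the initial value problem may have no holomorphic solution. If $\partial_2u=\partial_1^2u$ and $u(z_1,0)=1/(1-z_1)$, then $\partial_2^nu(0,0)=\partial_1^{2n}u(0,0)=(2n)!$, and the series $\sum_n\frac{(2n)!}{n!}z_2^n$ has radius of convergence $0$.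
\end{example}

In both examples the terms of highest order, $\delta_1\delta_2y$ and $\delta_1^2y$, do not involve the pure time derivative $\delta_2^2y$. A rational change of coordinates repairs this for any generator that satisfies some equation. Generators that satisfy no equation must be dealt with first.

\subsection{Differentially independent functions}

\begin{lemma}\label{lem:indep}
Let $m\ge1$, let $V,R,F$ be as in Theorem~\ref{thm:B}, and let $s\ge0$. There are $\tau_1,\dots,\tau_s\in\mathcal O(V)$ that are differentially independent over $F$.
\end{lemma}

\begin{proof}
The zero sets of the countably many nonzero $h\in R$ are closed and nowhere dense, so by Baire's theorem there is $z_0\in V$ with $h(z_0)\ne0$ for all nonzero $h\in R$. Let $C_0\subseteq\mathbb C$ be the countable field generated by the values $h(z_0)$, $h\in R$. Since the algebraic closure of a countable field is countable and the unit disc is not, we can choose successively numbers $\gamma_{l,\alpha}$ $(1\le l\le s$, $\alpha\in\mathbb N^m)$, algebraically independent over $C_0$, with $|\gamma_{l,\alpha}|\le1$. The series $\tau_l=\sum_\alpha\gamma_{l,\alpha}(z-z_0)^\alpha/\alpha!$ is dominated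 by that of $\exp\big(\sum_i|z_i-z_{0,i}|\big)$, so $\tau_l$ is entire, and $\partial^\alpha\tau_l(z_0)=\gamma_{l,\alpha}$. Let $0\ne P\in F\{Y_1,\dots,Y_s\}$; clearing denominators, assume that $P$ has coefficients in $R$. Evaluating the coefficients at $z_0$ gives a nonzero polynomial over $C_0$, and $P(\tau)(z_0)$ is its value at $(\gamma_{l,\alpha})$. Hence $P(\tau)(z_0)\ne0$.
\end{proof}

\subsection{Evolution form}

The next lemma is purely algebraic. We differentiate each equation once, which makes it linear in the derivatives of highest order, and then pass to a first-order system as in Example~\ref{ex:wave}.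

\begin{lemma}\label{lem:evol}
Let $m\ge1$. Let $R\supseteq\mathbb Q$ be a $\Delta$-ring that is a domain, $F=\operatorname{Frac}R$, and $L=F\langle y_1,\dots,y_r\rangle$ with every $y_i$ differentially algebraic over $F$. There is a matrix $(\lambda_{ij})\in GL_m(\mathbb Q)$ such that, for the derivations $\tilde\delta_j$ defined by $\delta_i=\sum_j\lambda_{ij}\tilde\delta_j$, the following holds. There are a tuple $a=(a_1,\dots,a_N)$ in $L$, a polynomial $S\in R[X_1,\dots,X_N]$ with $S(a)\neq0$, a column $\Phi_0$ and $N\times N$ matrices $\Phi_1,\dots,\Phi_{m-1}$ with entries in $R[X_1,\dots,X_N]$ such that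
\begin{equation}\label{eq:evol}
S(a)\,\tilde\delta_ma=\Phi_0(a)+\sum_{j<m}\Phi_j(a)\,\tilde\delta_ja ,
\end{equation}
and $a$ generates $L$ over $F$ as a field with the derivations $\tilde\delta_1,\dots,\tilde\delta_{m-1}$.
\end{lemma}

\begin{proof}
\emph{Choice of the time direction.} For each $i$ choose a nonzero $P_i\in F\{Y\}$ with $P_i(y_i)=0$; such a $P_i$ is not in $F$. Take it of minimal order $n_i$ and, among those, of minimal total degree. Some variable $\delta^\alpha Y$ with $|\alpha|=n_i$ occurs in $P_i$. In characteristic $0$ the partial derivative $\partial P_i/\partial(\delta^\alpha Y)$ is nonzero. It is an element of $F$, or has order less than $n_i$, or has order $n_i$ and smaller degree; in each case it does not vanish at $y_i$. So the polynomial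
\[
\sigma_i(\xi)=\sum_{|\alpha|=n_i}\frac{\partial P_i}{\partial(\delta^\alpha Y)}(y_i)\,\xi^\alpha\in L[\xi_1,\dots,\xi_m]
\]
is nonzero. A nonzero polynomial over a field of characteristic $0$ does not vanish on all of $\mathbb Z^m$; applied to $\xi_1\prod_i\sigma_i$, this gives $0\ne v\in\mathbb Z^m$ with $\sigma_i(v)\neq0$ for all $i$. Let $(\lambda_{ij})\in GL_m(\mathbb Q)$ have last column $v$. The $\tilde\delta_j$ are rational linear combinations of the $\delta_i$ and conversely, so they commute, $R$ is closed under them, and $L$ is generated by the $y_i$ for them as well. Expanding $\delta^\alpha=\prod_i\big(\sum_j\lambda_{ij}\tilde\delta_j\big)^{\alpha_i}$ gives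
\[
\delta^\alpha=v^\alpha\,\tilde\delta_m^{|\alpha|}+\big(\text{a rational combination of the }\tilde\delta^\beta\text{ with }|\beta|=|\alpha|,\ \beta\ne|\alpha|\epsilon_m\big).
\]
Substituting, we view $P_i$ as a polynomial in the variables $\tilde\delta^\beta Y$, $|\beta|\le n_i$. By the chain rule, $S_i=\partial P_i/\partial(\tilde\delta_m^{n_i}Y)$ equals $\sum_{|\alpha|=n_i}v^\alpha\,\partial P_i/\partial(\delta^\alpha Y)$, so $S_i(y_i)=\sigma_i(v)\ne0$. For the rest of the proof we drop the tildes.

\emph{The first-order system.} Apply $\delta_m$ to $P_i(y_i)=0$. With $P_i^{\delta_m}$ denoting the result of applying $\delta_m$ to the coefficients of $P_i$,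
\begin{equation}\label{eq:prolong}
S_i(y_i)\,\delta_m^{n_i+1}y_i=-P_i^{\delta_m}(y_i)-\sum_{|\beta|\le n_i,\ \beta\ne n_i\epsilon_m}\frac{\partial P_i}{\partial(\delta^\beta Y)}(y_i)\,\delta^{\beta+\epsilon_m}y_i .
\end{equation}
Let $a$ list all $\delta^\beta y_i$ with $|\beta|\le n_i$, $1\le i\le r$. The elements $S_i(y_i)$, $P_i^{\delta_m}(y_i)$ and $\frac{\partial P_i}{\partial(\delta^\beta Y)}(y_i)$ are values at $a$ of polynomials in $F[X]$; write $S_i$ also for the first of these. Consider $\delta_m\delta^\beta y_i$ for a component $\delta^\beta y_i$ of $a$.
\begin{itemize}
\item If $|\beta|<n_i$, it is a component of $a$.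
\item If $|\beta|=n_i$ and $\beta\neq n_i\epsilon_m$, then $\beta_j>0$ for some $j<m$, and it equals $\delta_j(\delta^{\beta-\epsilon_j+\epsilon_m}y_i)$, which is $\delta_j$ of a component of $a$.
\item If $\beta=n_i\epsilon_m$, use \eqref{eq:prolong}. By the first two cases, each factor $\delta^{\beta+\epsilon_m}y_i$ on its right side is a component of $a$ or $\delta_j$ of a component of $a$ with $j<m$.
\end{itemize}
So in every case $\prod_iS_i(a)\cdot\delta_ma_l$ is an affine function of the $\delta_ja_{l'}$ $(j<m)$ whose coefficients are values at $a$ of polynomials in $F[X]$. Multiply by a common denominator $0\ne d\in R$ of all coefficients of these polynomials and of $\prod_iS_i$, and put $S=d\prod_iS_i$. This is \eqref{eq:evol}.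

\emph{Generation.} The field $L'=F\langle a\rangle_{\Delta'}$ is generated over $F$ by the $\delta^\mu a_l$, $\mu\in\mathbb N^{m-1}$. By \eqref{eq:evol}, $\delta_ma_l\in L'$, so $\delta_m\delta^\mu a_l=\delta^\mu\delta_ma_l\in L'$. Thus $L'$ is closed under $\delta_m$. It contains the $y_i$, so $L'=L$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:B}}

The last sentence of the theorem follows from the rest: finitely many meromorphic functions on $W$ are holomorphic off a closed nowhere dense set, and we replace $W$ by a ball in the complement. We prove the rest by induction on $m$.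

For $m=0$, $F$ is a countable subfield of $\mathbb C$ and $L/F$ is a finitely generated field extension. Since $\mathbb C$ has infinite transcendence degree over $F$, a transcendence basis of $L/F$ can be sent to algebraically independent numbers, and since $\mathbb C$ is algebraically closed this extends to an embedding of $L$ over $F$.

Let $m\ge1$, assume the theorem for $m-1$, and let $L=F\langle y_1,\dots,y_r\rangle$.

\medskip\noindent\emph{Step 1: reduction to differentially algebraic generators.} Reorder so that $t=(y_1,\dots,y_s)$ is a maximal subtuple that is differentially independent over $F$. For $i>s$ there is a nonzero $P\in F\{T,Y\}$ with $P(t,y_i)=0$. View $P$ as a polynomial in the $\delta^\alpha Y$ with coefficients in $F\{T\}$. A nonzero coefficient does not vanish at $t$, so $P(t,Y)\ne0$ and $y_i$ is differentially algebraic over $F\langle t\rangle$. With $\tau$ from Lemma~\ref{lem:indep}, both $F\langle t\rangle$ and $F\langle\tau\rangle=\operatorname{Frac}R\{\tau\}$ are $\Delta$-isomorphic over $F$ to $\operatorname{Frac}F\{T\}$. Identify them, and replace $R$ by the countable algebra $R\{\tau\}\subseteq\mathcal O(V)$. Now every generator of $L$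 over $F$ is differentially algebraic.

\medskip\noindent\emph{Step 2: evolution form.} Apply Lemma~\ref{lem:evol}, and introduce the linear coordinates $w_j=\sum_i\lambda_{ij}z_i$ on $\mathbb C^m$. The chain rule gives $\partial/\partial z_i=\sum_j\lambda_{ij}\,\partial/\partial w_j$, so on functions $\tilde\delta_j=\partial/\partial w_j$. The hypotheses of the theorem hold in the new coordinates for the new derivations, and an embedding that commutes with the $\tilde\delta_j$ commutes with their rational combinations $\delta_i$. Rename $w,\tilde\delta$ as $z,\delta$. Then \eqref{eq:evol} holds for $\delta$, and $L=F\langle a\rangle_{\Delta'}$ is a finitely generated $\Delta'$-field extension of $F$.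

\medskip\noindent\emph{Step 3: initial data.} Restriction to a smaller connected open set is injective, so we may shrink $V$ to $V'\times V''$ with $V'\subseteq\mathbb C^{m-1}$ a polydisc (a point if $m=1$) and $V''$ a disc. For $0\ne f\in R$ the set of $c\in V''$ with $f(\cdot,c)\equiv0$ is countable: otherwise it has an accumulation point in $V''$, each $f(z',\cdot)$ is zero, and $f=0$. As $R$ is countable, there is $c\in V''$ with $f(\cdot,c)\not\equiv0$ for all nonzero $f\in R$. Then $\rho(f)=f(\cdot,c)$ is an injective $\Delta'$-homomorphism $R\to\mathcal O(V')$, and it extends to a $\Delta'$-isomorphism of $F$ onto $F'=\operatorname{Frac}\rho(R)\subseteq\operatorname{Mer}(V')$. Through $\rho$, $L$ is a finitely generated $\Delta'$-field extension of $F'$. The inductive hypothesis for $\rho(R)$ gives a nonempty connected open $W'\subseteq V'$ and a $\Delta'$-embedding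
\[
\varphi:L\to\operatorname{Mer}(W'),\qquad\varphi(f)=f(\cdot,c)|_{W'}\ \ (f\in R),\qquad b=\varphi(a)\text{ holomorphic on }W'.
\]

\medskip\noindent\emph{Step 4: solving.} The coefficients of $S$ and of the $\Phi_j$ are holomorphic functions on $V$, so $S$ and the $\Phi_j$ define holomorphic functions of $(z,u)\in V\times\mathbb C^N$. The function $z'\mapsto S((z',c),b(z'))$ is $\varphi(S(a))$, which is nonzero because $\varphi$ is injective. Choose $z_0'\in W'$ where it does not vanish. Then the $\Psi_j=\Phi_j/S$ are holomorphic near $(z_0',c,b(z_0'))$, and the Cauchy--Kovalevskaya theorem gives a holomorphic solution of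
\begin{equation}\label{eq:ivp}
\partial_mu=S(u)^{-1}\Big(\Phi_0(u)+\sum_{j<m}\Phi_j(u)\,\partial_ju\Big),\qquad u(z',c)=b(z'),
\end{equation}
on a polydisc $W=W_1\times W''$ centered at $(z_0',c)$, with $W_1\subseteq W'$ and $W''\subseteq V''$. After shrinking $W$, the function $S(u)$ has no zero on $W$.

\medskip\noindent\emph{Step 5: propagation of relations.} System \eqref{eq:ivp} contains neither the equations $P_i=0$, nor identities such as $a_{l'}=\delta_ja_l$ between components of $a$, nor any other relation of $L$. We must show that $u$ satisfies exactly the relations that $a$ satisfies. As in Example~\ref{ex:model}, we make the time derivative act formally on relations. Let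
\[
\Lambda=R\{X_1,\dots,X_N\}_{\Delta'}[1/S],\qquad G=S^{-1}\Big(\Phi_0+\sum_{j<m}\Phi_j\,\delta_jX\Big)\in\Lambda^N .
\]
This is a $\Delta'$-ring, a localization of the polynomial ring over $R$ in the variables $\delta^\mu X_l$, $\mu\in\mathbb N^{m-1}$. A derivation of $R$ extends to the polynomial ring with arbitrarily prescribed values in $\Lambda$ on the variables, and then to $\Lambda$ by the quotient rule. So there is a derivation $D$ of $\Lambda$ with
\[
D|_R=\partial_m,\qquad D(\delta^\mu X_l)=\delta^\mu G_l .
\]
Since $S(a)\ne0$ and $S(u)$ is a unit of $\mathcal O(W)$, there are $\Delta'$-homomorphisms $\operatorname{ev}_a:\Lambda\to L$ and $\operatorname{ev}_u:\Lambda\to\mathcal O(W)$ with $X\mapsto a$ and $X\mapsto u$, extending the inclusion of $R$ and the restriction of $R$ to $W$. We claim that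
\begin{equation}\label{eq:intertwine}
\operatorname{ev}_a\circ D=\delta_m\circ\operatorname{ev}_a,\qquad\operatorname{ev}_u\circ D=\partial_m\circ\operatorname{ev}_u .
\end{equation}
Both sides of the first identity are additive maps $\eth$ with $\eth(fg)=\operatorname{ev}_a(f)\eth(g)+\eth(f)\operatorname{ev}_a(g)$. Such a map is determined by its values on $R$ and on the variables, because $\eth(S\cdot S^{-1})=0$ determines $\eth(1/S)$. On $R$ the two sides agree, and by \eqref{eq:evol}
\[
\operatorname{ev}_a(D\,\delta^\mu X_l)=\delta^\mu\operatorname{ev}_a(G_l)=\delta^\mu\delta_ma_l=\delta_m\delta^\mu a_l=\delta_m\operatorname{ev}_a(\delta^\mu X_l).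
\]
This is where the commutativity of the derivations of $L$ enters. The same computation with \eqref{eq:ivp} in place of \eqref{eq:evol} gives the second identity.

Let $\operatorname{res}:\mathcal O(W)\to\mathcal O(W_1)$ be restriction to $z_m=c$, a $\Delta'$-homomorphism. Then
\begin{equation}\label{eq:square}
\operatorname{res}(\operatorname{ev}_u(f))=\varphi(\operatorname{ev}_a(f))|_{W_1}\qquad(f\in\Lambda),
\end{equation}
because both sides define $\Delta'$-homomorphisms $\Lambda\to\operatorname{Mer}(W_1)$ that send $f\in R$ to $f(\cdot,c)|_{W_1}$ and $X$ to $b|_{W_1}$.

We show that $\ker\operatorname{ev}_a=\ker\operatorname{ev}_u$. Suppose $\operatorname{ev}_a(f)=0$. By \eqref{eq:intertwine}, $\operatorname{ev}_a(D^nf)=\delta_m^n\operatorname{ev}_a(f)=0$ for all $n\ge0$, so by \eqref{eq:intertwine} and \eqref{eq:square}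
\[
\operatorname{res}\big(\partial_m^n\operatorname{ev}_u(f)\big)=\operatorname{res}\big(\operatorname{ev}_u(D^nf)\big)=\varphi\big(\operatorname{ev}_a(D^nf)\big)|_{W_1}=0 .
\]
For each $z'\in W_1$ the holomorphic function $\operatorname{ev}_u(f)(z',\cdot)$ on the disc $W''$ has zero Taylor series at $c$. Hence $\operatorname{ev}_u(f)=0$. Suppose $\operatorname{ev}_a(f)\ne0$. Then $\varphi(\operatorname{ev}_a(f))$ is nonzero on the connected set $W'$, hence on $W_1$, and \eqref{eq:square} gives $\operatorname{ev}_u(f)\neq0$.

Thus $\operatorname{ev}_a(f)\mapsto\operatorname{ev}_u(f)$ is a well-defined injective homomorphism $\operatorname{ev}_a(\Lambda)\to\mathcal O(W)$. It restricts on $R$ to the restriction map, commutes with $\Delta'$, and commutes with $\delta_m$ by \eqref{eq:intertwine}. It extends to a $\Delta$-embedding of $\operatorname{Frac}\operatorname{ev}_a(\Lambda)=F\langle a\rangle_{\Delta'}=L$ into $\operatorname{Mer}(W)$ that extends the restriction map on $F$. \hfill$\square$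

\subsection{The hypotheses}

Countability of $R$ was used for $m=0$, in Lemma~\ref{lem:indep} and in Step 3. It cannot simply be dropped: for $R=\mathbb C$ and $L=\mathbb C(t)$ with $t$ transcendental and $\delta_it=0$ for all $i$, the image of $t$ would be a constant function, that is, an element of $\mathbb C$. Finite generation of $L$ was used to find one time direction for all generators and one finite system \eqref{eq:ivp}. It cannot be weakened to countable generation, for any $m\ge1$.

\begin{example}\label{ex:sharp}
Let $m\geq1$, $R=\mathbb Q(i)[z_1,\dots,z_m]$, and let $q_1,q_2,\dots$ enumerate $\mathbb Q(i)$. Let $L=F(\ell_1,\ell_2,\dots)$ with the $\ell_n$ algebraically independent over $F$, $\delta_1\ell_n=1/(z_1-q_n)$, and $\delta_j\ell_n=0$ for $j\ge2$. Each commutator $\delta_i\delta_j-\delta_j\delta_i$ is a derivation that vanishes on $F$ and on every $\ell_n$, so $L$ is a $\Delta$-field. Suppose $L$ embeds in $\operatorname{Mer}(W)$ over $F$. As $\mathbb Q(i)$ is dense in $\mathbb C$, the set $W$ contains a point $p$ with $p_1=q_n$ for some $n$. On a polydisc centered at $p$ the image of $\ell_n$ is $g/h$ with $g,h$ holomorphic and $h\not\equiv0$. On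 a line in the polydisc parallel to the $z_1$-axis on which $h\not\equiv0$, the quotient $g/h$ is a meromorphic function of $z_1$ near $q_n$ with derivative $1/(z_1-q_n)$. This is impossible, because the residue at $q_n$ is not zero.
\end{example}

In $\mathcal K$ this obstruction is absent: each $\log(z_1-q_n)$ is defined on its own dense open set, and no common domain is required. The next section shows how far this goes.

\section{Saturation}\label{sec:C}

Let $\kappa=2^{\aleph_0}$. For $A\subseteq k$, a \emph{complete $1$-type over $A$} is the set of all formulas with parameters in $A$ satisfied by an element $b$ of an elementary extension $k^*\succ k$; it is \emph{realized} by $e\in k$ if $e$ satisfies the same formulas. The structure $k$ is \emph{saturated} if every complete $1$-type over a set $A$ with $|A|<|k|$ is realized in $k$. Saturated models of the same complete theory and the same cardinality are isomorphic, so by Theorem~\ref{thm:A} the second assertion of Theorem~\ref{thm:C} follows from the first.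

There are $\kappa$ open subsets of $\mathbb C^m$, and at most $\kappa$ continuous functions on each, as such a function is determined on a countable dense set. So $|k|\le\kappa$, and $\mathbb C\subseteq k$ gives $|k|=\kappa$. It remains to realize the type of an element $b\in k^*\succ k$ over a set $A\subseteq k$ with $|A|<\kappa$.

Gluing handles countably many conditions: satisfy the first $n$ of them on the $n$th piece of a suitable partition. But $A$ may be uncountable. We therefore show that the type is controlled by a countable subfield $A_0$, construct $\kappa$ independent solutions over $A_0$, and show that each unwanted relation over $A$ spoils only finitely many of them.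

\subsection{Reduction to a prime ideal over a countable field}

If $x$ is algebraic over a $\Delta$-field $A'$ with minimal polynomial $f$, any extension of $\delta_i$ satisfies $\delta_ix=-f^{\delta_i}(x)/f'(x)\in A'(x)$. In characteristic $0$ each $\delta_i$ extends uniquely to the algebraic closure, and the extensions commute because their commutators are derivations extending $0$. Two consequences follow. The field $k$ is algebraically closed, being existentially closed by Theorem~\ref{thm:A}. And every subset $A\subseteq k$ lies in an algebraically closed $\Delta$-subfield of cardinality at most $\max(|A|,\aleph_0)$, namely the algebraic closure of the $\Delta$-field it generates. Since an element realizing the type of $b$ over a larger set realizes it over $A$, we may assume that $A$ is an algebraically closed $\Delta$-subfield of $k$ with $|A|<\kappa$.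

For $e$ in $k^*$ let $I_A(e)=\{Q\in A\{Y\}:Q(e)=0\}$, a prime differential ideal, and let $I=I_A(b)$. The ideal $I_A(e)$ determines which quantifier-free formulas over $A$ the element $e$ satisfies. By (M2), and because $k^*\succ k$, it suffices to find $e\in k$ with $I_A(e)=I$. We need two algebraic facts.
\begin{itemize}
\item[(S1)] (Ritt--Raudenbush basis theorem, \cite[Ch.~III]{Kolchin}.) Every radical differential ideal of $A\{Y\}$ is the smallest radical differential ideal containing some finite set.
\item[(S2)] If $A_0$ is an algebraically closed field and $\Gamma,\Gamma'$ are $A_0$-algebras that are domains, then $\Gamma\otimes_{A_0}\Gamma'$ is a domain. If $A_0$ is a $\Delta$-field and $\Gamma,\Gamma'$ are $\Delta$-ring extensions of it, then $\delta_i(x\otimes x')=\delta_ix\otimes x'+x\otimes\delta_ix'$ defines commuting derivations on $\Gamma\otimes_{A_0}\Gamma'$.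
\end{itemize}
By (S1), $I$ is the smallest radical differential ideal containing some $f_1,\dots,f_q$. Let $A_0\subseteq A$ be a countable algebraically closed $\Delta$-subfield containing their coefficients. Put $I_0=I\cap A_0\{Y\}$ and $\Gamma=A_0\{Y\}/I_0$, a domain and a $\Delta$-ring; all tensor products below are over $A_0$. Since $A\{Y\}=A\otimes A_0\{Y\}$, we have $A\{Y\}/I_0A\{Y\}\cong A\otimes\Gamma$, which is a domain by (S2). So $I_0A\{Y\}$ is prime; it is a differential ideal by the Leibniz rule, it contains the $f_i$, and it is contained in $I$. Therefore
\begin{equation}\label{eq:descent}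
I=I_0A\{Y\},\qquad A\{Y\}/I\cong A\otimes\Gamma .
\end{equation}
For $j\ge1$ let $\mathfrak p_j$ be the kernel of the $\Delta$-homomorphism $A_0\{Y_1,\dots,Y_j\}\to\Gamma^{\otimes j}$ over $A_0$ that sends $Y_l$ to the class of $Y$ in the $l$th factor. Thus $\mathfrak p_1=I_0$, and $\mathfrak p_j$ consists of the relations among $j$ independent generic solutions of $I_0$.

\subsection{Continuum many independent solutions}

To glue along a partition into countably many pieces, we need every tail of the partition to be large in the sense of $\mathcal U$. This is possible because $\mathcal U$ contains a decreasing sequence that shrinks to a negligible set.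

\begin{lemma}\label{lem:shrink}
There are $H_1\supseteq H_2\supseteq\cdots$ in $\mathcal U$ such that $\bigcap_n\overline{H_n}$ has empty interior.
\end{lemma}

\begin{proof}
For each $n\ge1$ take a maximal family of pairwise disjoint open balls of radius less than $1/n$. It is countable, its union is dense by maximality, and it is infinite because a finite union of balls is bounded. Enumerate it as $O_{n,1},O_{n,2},\dots$.

Suppose that for some $n$ no $O_{n,i}$ lies in $\mathcal U$. By (U3), $\bigcup_{l\ne i}O_{n,l}\in\mathcal U$ for each $i$. Intersecting these sets over $i\leq j$ and using (U2), we get $H_j=\bigcup_{l>j}O_{n,l}\in\mathcal U$. A nonempty open subset of $\bigcap_j\overline{H_j}$ would meet some $O_{n,l}$, but $O_{n,l}\cap\overline{H_l}=\emptyset$.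

Otherwise choose $O_{n,i_n}\in\mathcal U$ for every $n$ and put $H_n=\bigcap_{l\le n}O_{l,i_l}\in\mathcal U$. Then $\overline{H_n}$ has diameter at most $2/n$, so $\bigcap_n\overline{H_n}$ has at most one point.
\end{proof}

Let $2^n$ be the set of binary strings of length $n$ and $2^\omega$ the set of infinite binary sequences; $\eta|n\in2^n$ is the initial segment of $\eta\in 2^\omega$. The tree structure lets countably many functions $\tilde e_s$, one for each finite string, generate $\kappa$ elements, one for each branch.

\begin{lemma}\label{lem:tree}
There are $e_\eta\in k$ $(\eta\in2^\omega)$ such that for all distinct $\eta_1,\dots,\eta_j$ and all $h\in A_0\{Y_1,\dots,Y_j\}$,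
\[
h(e_{\eta_1},\dots,e_{\eta_j})=0\iff h\in\mathfrak p_j .
\]
\end{lemma}

\begin{proof}
Enumerate all pairs $(j,h)$ with $j\geq1$ and $h\in A_0\{Y_1,\dots,Y_j\}$ as $\chi_1,\chi_2,\dots$. A $j$-tuple \emph{satisfies} $(j,h)$ if $h$ is zero at it in the case $h\in\mathfrak p_j$, and nonzero at it in the case $h\notin\mathfrak p_j$. Fix once and for all a lift in $\mathcal K$ of every element of $A_0$, and let $\tilde h\in\mathcal K\{Y_1,\dots,Y_j\}$ be obtained from $h$ by lifting the coefficients. The image of $\tilde h(g)$ in $k$ is $h(\bar g)$.

\emph{Level $n$.} Fix $n\ge1$. By (S2), $\Gamma^{\otimes2^n}\otimes k$ is a domain, and its fraction field is a $\Delta$-field extension of $k$. Let $y_s$ be the class of $Y$ in the factor with index $s\in2^n$. For distinct $s_1,\dots,s_j$, the map $\Gamma^{\otimes j}\to\Gamma^{\otimes2^n}\otimes k$ that places the $l$th factor in position $s_l$ and $1$ in all other positions is injective, so $(y_{s_1},\dots,y_{s_j})$ satisfies $(j,h)$ for every $h$. Consider the finitely many \emph{instances of level $n$}: a pair $(j,h)$ among $\chi_1,\dots,\chi_n$ together with distinct $s_1,\dots,s_j\in2^n$. As $k$ is existentially closed,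 there are $e_s\in k$ $(s\in2^n)$ such that $(e_{s_1},\dots,e_{s_j})$ satisfies $(j,h)$ for each instance of level $n$. Choose lifts $\tilde e_s\in\mathcal K$. By Lemma~\ref{lem:zero}, (U2) and (L1), there is $G_n\in\mathcal U$ such that for each instance of level $n$ the element $\tilde h(\tilde e_{s_1},\dots,\tilde e_{s_j})$ vanishes on $G_n$ if $h\in\mathfrak p_j$, and is generically nonzero on $G_n$ if $h\notin\mathfrak p_j$.

\emph{The partition.} Let $E_0=\mathbb C^m$ and $E_n=G_1\cap\dots\cap G_n\cap H_n\in\mathcal U$ with $H_n$ from Lemma~\ref{lem:shrink}; this sequence is decreasing. The open sets $D_n=E_n\setminus\overline{E_{n+1}}$ satisfy $D_n\cap E_{n'}=\emptyset$ for $n<n'$, so they are pairwise disjoint. Their union is dense. Indeed, let a nonempty open $\Omega$ miss all $D_n$, so that $\Omega\cap E_n\subseteq\overline{E_{n+1}}$ for all $n$. If $\Omega\subseteq\overline{E_n}$, then $\Omega\subseteq\overline{\Omega\cap E_n}\subseteq\overline{E_{n+1}}$. By induction $\Omega\subseteq\bigcap_n\overline{E_n}\subseteq\bigcap_{n\geq1}\overline{H_n}$, contrary to Lemma~\ref{lem:shrink}. Since $D_n$ misses $E_{n_0}$ for $n<n_0$ and lies in it for $n\ge n_0$, the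 tail $\bigcup_{n\ge n_0}D_n$ is a dense subset of $E_{n_0}$.

\emph{Gluing along branches.} Represent each $\tilde e_s$ by a holomorphic function on a dense open set $U_s$. For $\eta\in2^\omega$ let $\tilde e_\eta$ be equal to $\tilde e_{\eta|n}$ on $D_n\cap U_{\eta|n}$ for $n\ge1$, and to $0$ on $D_0$. The union of these sets is open and dense, so $\tilde e_\eta\in\mathcal K$; let $e_\eta$ be its image in $k$. Let $\eta_1,\dots,\eta_j$ be distinct and $(j,h)=\chi_i$. Choose $n_0\ge i$ such that the $\eta_l|n_0$ are distinct, and let $n\ge n_0$. Then $(j,h)$ with $\eta_1|n,\dots,\eta_j|n$ is an instance of level $n$, and $D_n\subseteq G_n$. Differentiation is local, so $\tilde h(\tilde e_{\eta_1},\dots,\tilde e_{\eta_j})$ and $\tilde h(\tilde e_{\eta_1|n},\dots,\tilde e_{\eta_j|n})$ agree on a dense open subset of $D_n$. By (L1) the former vanishes on $D_n$ if $h\in\mathfrak p_j$, and is generically nonzero on $D_n$ if $h\notin\mathfrak p_j$. By (L2) the same holds on $E_{n_0}\in\mathcal U$, and Lemma~\ref{lem:zero} completes the proof.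
\end{proof}

\subsection{A determinant}

By Lemma~\ref{lem:tree} with $j=1$, every $e_\eta$ is a zero of $I_0$, so \eqref{eq:descent} gives $I\subseteq I_A(e_\eta)$. If $A$ is countable we may take $A_0=A$, and every $e_\eta$ has $I_A(e_\eta)=I$. In general some $e_\eta$ may satisfy extra relations over $A$. Consider the simplest case, where $b$ is transcendental over $A$ and $\delta_ib=0$ for all $i$. Then $\Gamma=A_0[Y]$, the $e_\eta$ are algebraically independent over $A_0$, and a nonzero $Q=a_1+a_2Y+\dots+a_dY^{d-1}$ over $A$ cannot vanish at $d$ of them, because the Vandermonde determinant $\det(e_{\eta_n}^{\,i-1})$ is nonzero. The same argument works in general.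

\begin{lemma}\label{lem:det}
For each $Q\in A\{Y\}\setminus I$ there are only finitely many $\eta\in2^\omega$ with $Q(e_\eta)=0$.
\end{lemma}

\begin{proof}
The class of $Q$ in $A\{Y\}/I\cong A\otimes\Gamma$ is nonzero. Expanding it in a basis of $\Gamma$ over $A_0$, write it as $\sum_{i=1}^da_i\otimes\bar q_i$ with $d\ge1$, all $a_i\in A$ nonzero, and $\bar q_1,\dots,\bar q_d\in\Gamma$ linearly independent over $A_0$. Let $q_i\in A_0\{Y\}$ represent $\bar q_i$, so that $Q-\sum_ia_iq_i\in I\subseteq I_A(e_\eta)$ for all $\eta$. Suppose $Q(e_{\eta_n})=0$ for distinct $\eta_1,\dots,\eta_d$. Then $\sum_ia_i\,q_i(e_{\eta_n})=0$ for $n=1,\dots,d$, so the rows of the matrix $(q_i(e_{\eta_n}))_{i,n}$ are linearly dependent over $k$ and its determinant is $0$. By Lemma~\ref{lem:tree}, $\det(q_i(Y_n))_{i,n}\in\mathfrak p_d$, which means that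
\[
\sum_\pi\operatorname{sgn}(\pi)\;\bar q_{\pi(1)}\otimes\cdots\otimes\bar q_{\pi(d)}=0\quad\text{in }\Gamma^{\otimes d},
\]
the sum running over the permutations of $\{1,\dots,d\}$. But the tensors $\bar q_{i_1}\otimes\cdots\otimes\bar q_{i_d}$ are linearly independent over $A_0$, since the $\bar q_i$ are. So $Q$ vanishes at $e_\eta$ for at most $d-1$ sequences $\eta$.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:C}]
The field $A$ is infinite, so $|A\{Y\}|=|A|<\kappa$. By Lemma~\ref{lem:det}, the set of $\eta$ for which some $Q\in A\{Y\}\setminus I$ vanishes at $e_\eta$ has cardinality at most $|A|\cdot\aleph_0<\kappa=|2^\omega|$. For any $\eta$ outside this set, $I_A(e_\eta)\subseteq I$, hence $I_A(e_\eta)=I$, and $e_\eta\in k$ realizes the type of $b$ over $A$. Thus $k$ is a saturated model of $m$-$\mathsf{DCF}_0$ of cardinality $2^{\aleph_0}$.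
\end{proof}

\begin{thebibliography}{9}

\bibitem{ChangKeisler}
Chang and Keisler, \emph{Model Theory}.

\bibitem{Folland}
Folland, \emph{Introduction to PDE}.

\bibitem{Hanson}
James E. Hanson, \emph{A natural haystack of differentially closed fields}, arXiv:2606.28663 (2026).

\bibitem{Kolchin}
Kolchin, \emph{Differential Algebra and Algebraic Groups}.

\bibitem{McGrail}
McGrail, \emph{J. Symbolic Logic} 65 (2000).

\end{thebibliography}
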